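\title{Tight closure and the first Hilbert coefficient of parameter ideals in $(S_2)$ rings}

\begin{abstract}
Let $(R,\mathfrak m)$ be an excellent, reduced, equidimensional local ring of prime characteristic that satisfies $(S_2)$, and let $Q$ be a parameter ideal. We consider the question whether $e_0(Q)-\ell(R/Q^*)+e_1(Q)$ is always nonnegative, and whether its vanishing characterizes $F$-rationality. Both parts have a negative answer in every dimension $d\ge3$ and every characteristic, for complete local domains satisfying $(S_{d-1})$, and in dimension three also for normal isolated singularities. Both parts hold when $d\le2$, and when $d=3$ and $Q$ annihilates $H^2_{\mathfrak m}(R)$. The method is to view the completion of $R$ as a module over the power series ring in the parameters: tight closure absorbs the part of this module that has no free summand, and the question becomes a comparison between the rank of that part and its first Hilbert coefficient.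
\end{abstract}

\section{The question and its answer}

Let $(R,\mathfrak m)$ be a Noetherian local ring of dimension $d\ge1$ and prime characteristic $p$. A \emph{parameter ideal} is an $\mathfrak m$-primary ideal $Q$ generated by $d$ elements. Its \emph{Hilbert coefficients} are the integers $e_0(Q),\dots,e_d(Q)$ with
\[
\ell(R/Q^{n+1})=\sum_{i=0}^d(-1)^i e_i(Q)\binom{n+d-i}{d-i}\qquad\text{for all } n\gg0,
\]
where $\ell$ denotes length; $e_0(Q)$ is the Hilbert--Samuel multiplicity. Let $R^\circ$ be the complement of the union of the minimal primes of $R$, let $q$ denote a power of $p$, and for an ideal $I$ put $I^{[q]}=(a^q:a\in I)$. The \emph{tight closure} $I^*$ consists of the $u\in R$ for which there is $c\in R^\circ$ with $cu^q\in I^{[q]}$ for all $q\gg0$. It is an ideal containing $I$, because $R^\circ$ is closed under products and $u\mapsto u^q$ is additive. If $I\ne R$ then $I^*\ne R$: otherwise some $c\in R^\circ$ lies in $\bigcap_q\mathfrak m^q=0$. The ring $R$ is \emph{$F$-rational} if $Q^*=Q$ for every parameter ideal $Q$. Finally, $R$ satisfies Serre's condition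 $(S_k)$ if $\operatorname{depth}R_P\ge\min(k,\operatorname{ht}P)$ for every prime $P$. We study
\[
\Delta(Q)=e_0(Q)-\ell(R/Q^*)+e_1(Q).
\]

In a Cohen--Macaulay ring $e_0(Q)=\ell(R/Q)$ and $e_1(Q)=0$, so $\Delta(Q)=\ell(Q^*/Q)$ is nonnegative and measures how far $Q$ is from being tightly closed. One would like $\Delta$ to keep this meaning without the Cohen--Macaulay hypothesis. The following question is posed in \cite{HLQ}.

\begin{quote}
\textbf{Question.} Let $(R,\mathfrak m)$ be an excellent, reduced, equidimensional local ring of prime characteristic $p$ that satisfies $(S_2)$.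
(a) Is $\Delta(Q)\ge0$ for every parameter ideal $Q$?
(b) Is $R$ $F$-rational if and only if $\Delta(Q)=0$ for some (and hence for all) $Q$?
\end{quote}

Both parts are known to have an affirmative answer when $R$ is in addition Buchsbaum, that is, when $\ell(R/Q)-e_0(Q)$ does not depend on $Q$. In general both have a negative answer.

\begin{theorem}\label{thm:A}
Let $k$ be a field of characteristic $p>0$, let $d\ge3$ and $s\ge1$. There is a complete local domain $R=R_{d,s}$ of dimension $d$ with residue field $k$, Cohen--Macaulay on the punctured spectrum, with $\operatorname{depth}R=d-1$, and a parameter ideal $Q$ of $R$ with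
\[
e_0(Q)=d,\qquad e_1(Q)=-s,\qquad Q^*=\mathfrak m_R,\qquad \Delta(Q)=d-1-s .
\]
The ring $R$ satisfies $(S_{d-1})$ and is neither Cohen--Macaulay nor $F$-rational. Thus $\Delta(Q)<0$ for $s\ge d$, and $\Delta(Q)=0$ for $s=d-1$. Moreover, for $s=d-1$ another parameter ideal $Q'$ of the same ring has $\Delta(Q')>0$.
\end{theorem}

So (a) fails for $s\ge d$, with $\Delta(Q)$ as negative as one likes; (b) fails for $s=d-1$, where ``for some'' does not even imply ``for all''. For $d=3$ and $Q=(\theta^3,y,z)$ the two smallest examples are
\begin{align*}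
R_{3,3}&=k[[\theta^3,\,y,\,z,\,z^6\theta,\,z^6\theta^2,\,z^3(\theta^{10}+y^3\theta^2)]], &\Delta(Q)&=-1,\\
R_{3,2}&=k[[\theta^3,\,y,\,z,\,z^4\theta,\,z^4\theta^2,\,z^2(\theta^{7}+y^2\theta^2)]], &\Delta(Q)&=0.
\end{align*}
The next two theorems describe what survives. In both, $R$ is an excellent, reduced, equidimensional local ring of characteristic $p$ and dimension $d\ge1$.

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[(i)] $e_0(Q)-\ell(R/Q^*)\ge0$ for every parameter ideal $Q$. Equality holds for some $Q$ if and only if it holds for all $Q$, if and only if $R$ is $F$-rational.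
\item[(ii)] If $k\ge1$ and $R$ satisfies $(S_k)$ but is not Cohen--Macaulay, then $e_0(Q)-\ell(R/Q^*)\ge k$ for every $Q$.
\item[(iii)] If $R$ is Cohen--Macaulay, for instance if $R$ satisfies $(S_2)$ and $d\le2$, then both parts of the Question are true for $R$.
\end{enumerate}
\end{theorem}

The bound in (ii) is attained for $k=d-1$ by the rings of Theorem~\ref{thm:A}.

\begin{theorem}\label{thm:C}
Let $d\ge3$. Assume that $H^i_{\mathfrak m}(R)=0$ for $i<d-1$ and that $H=H^{d-1}_{\mathfrak m}(R)$ has finite length $h$; if $d=3$, these hypotheses are equivalent to $(S_2)$. If $QH=0$, then $\Delta(Q)\ge(d-2)h\ge0$, and $\Delta(Q)=0$ if and only if $R$ is $F$-rational. In particular, for $d=3$ both parts of the Question hold for all $Q$ contained in the ideal $\operatorname{Ann}H^2_{\mathfrak m}(R)$, which is $\mathfrak m$-primary or the unit ideal.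
\end{theorem}

The rings $R_{d,s}$ are not normal, but normality does not help.

\begin{theorem}\label{thm:D}
Let $k$ be an algebraically closed field of characteristic $p>0$ and let $s\ge1$. There is a three-dimensional normal local domain $R$, essentially of finite type over $k$, with an isolated singularity, not Cohen--Macaulay, and a parameter ideal $Q$ with $e_0(Q)=3$, $e_1(Q)=-s$ and $\ell(R/Q^*)=1$, so that $\Delta(Q)=2-s$.
\end{theorem}

Hence among normal isolated singularities of dimension three, (a) fails for $s\ge3$; and (b) fails for $s=2$, since an $F$-rational ring is Cohen--Macaulay (Section~\ref{sec:split}).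

One observation underlies all four theorems. For $Q=(x_1,\dots,x_d)$, the completion $\widehat R$ is a finite module over a power series ring $A=K[[x_1,\dots,x_d]]$, and we can write $\widehat R=A^f\oplus M$ where $M$ has no free summand. Then
\begin{equation}\label{eq:delta}
\Delta(Q)=\bigl(f-\ell(R/Q^*)\bigr)+\operatorname{rank}_AM+e_1(M),
\end{equation}
and the first term is nonnegative because $M$ lies in the tight closure of $Q\widehat R$. Serre's conditions force $\operatorname{rank}M$ to be large when $M\neq0$, which speaks for an affirmative answer; but they put no bound on $-e_1(M)$. The modules $M_s=A^d/A(x_1^s,\dots,x_d^s)$ have rank $d-1$ and $e_1=-s$. Theorem~\ref{thm:C} is the case in which $M$ is forced to be a sum of copies of $M_1$, and Theorems~\ref{thm:A} and~\ref{thm:D} come from ring structures on $A\oplus M_s$.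

\section{An example in dimension two}\label{sec:example}

The mechanism is visible in dimension two, at the price of losing $(S_2)$. We use one fact about tight closure. Let $R\subset B$ be domains of characteristic $p$ and let $0\ne c\in R$ satisfy $cB\subset R$. Then
\begin{equation}\label{eq:contract}
IB\cap R\subset I^*\qquad\text{for every ideal } I \text{ of } R,
\end{equation}
for if $u=\sum a_ib_i$ with $a_i\in I$ and $b_i\in B$, then $cu^q=\sum a_i^q\,(cb_i^q)\in I^{[q]}$ for all $q$.

\begin{example}\label{ex:two}
Let $B=k[[\theta,y]]$, $x=\theta^2$, $A=k[[x,y]]$ and $\mathfrak n=(x,y)A$, so that $B=A\oplus A\theta$. Fix $s\ge1$, let $I=(x^s,y^s)A$, and put $R=A\oplus I\theta$. This is a ring, since $(I\theta)^2=xI^2\subset A$. It is a two-dimensional complete local domain with maximal ideal $\mathfrak m=\mathfrak n\oplus I\theta$ and residue field $k$. Let $Q=(x,y)R$.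

\emph{Hilbert coefficients.} We have $R/Q^{n+1}=A/\mathfrak n^{n+1}\oplus I/\mathfrak n^{n+1}I$. A monomial in $x,y$ of degree at least $2s-1$ is divisible by $x^s$ or $y^s$, so $\mathfrak n^{n+1}I=\mathfrak n^{n+1+s}$ for $n\ge s$. As $\ell(A/I)=s^2$,
\[
\ell(I/\mathfrak n^{n+1}I)=\binom{n+s+2}{2}-s^2=\binom{n+2}{2}+s\binom{n+1}{1}-\binom s2 .
\]
Adding $\ell(A/\mathfrak n^{n+1})=\binom{n+2}2$ gives $e_0(Q)=2$ and $e_1(Q)=-s$.

\emph{Tight closure.} Since $y^sB\subset R$ and $I\theta\subset QB$, \eqref{eq:contract} gives $I\theta\subset Q^*$. So $Q^*=\mathfrak m$ and $\Delta(Q)=2-1-s=1-s$.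

\emph{Depth.} We have $x^s\cdot y^s\theta=y^s\cdot x^s\theta\in y^sR$, while $y^s\theta\notin y^sR$ because $\theta\notin R$. So the parameters $y^s,x^s$ do not form a regular sequence: $R$ is not Cohen--Macaulay, and since $d=2$ it fails $(S_2)$.
\end{example}

The summand $I\theta$ enters $\Delta(Q)$ twice. It contributes its rank, $1$, to $e_0(Q)-\ell(R/Q^*)$, whatever $s$ is. It contributes $-s$ to $e_1(Q)$, because the $\mathfrak n$-adic filtration of $I$ is eventually that of $A$ shifted by $s$. Nothing ties the shift to the rank. For $s=1$ the ring $k[[\theta^2,\theta^3,y,y\theta]]$ has $\Delta(Q)=0$ although $Q^*=\mathfrak m\ne Q$, and for $s\ge2$ we get $\Delta(Q)<0$; so some hypothesis such as $(S_2)$ is needed in the Question.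

To obtain $(S_2)$ we must go to $d\ge3$, and an $\mathfrak n$-primary ideal $I$ no longer serves: it has depth one, since $A/I$ has depth zero. What does generalize is the presentation $I\cong A^2/A(x^s,y^s)$, given by $(w_1,w_2)\mapsto y^sw_1-x^sw_2$. Two tasks remain: to control $Q^*$ in general (Section~\ref{sec:split}), and to multiply in $A\oplus M_s$ when $M_s$ has rank at least two (Sections~\ref{sec:A} and~\ref{sec:D}).

\section{Modules over a power series ring}\label{sec:facts}

Let $K$ be a field, $A=K[[x_1,\dots,x_d]]$, $\mathfrak n=(x_1,\dots,x_d)$, $\xi=x_1\cdots x_d$, and let $N$ be a finitely generated $A$-module. We recall four standard facts.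

\begin{enumerate}
\item[(F1)] There are integers $e_i(N)$ with $\ell(N/\mathfrak n^{n+1}N)=\sum_{i=0}^d(-1)^ie_i(N)\binom{n+d-i}{d-i}$ for $n\gg0$. They are additive on direct sums, $e_0(N)=\operatorname{rank}_AN$, and $e_i(A)=0$ for $i>0$ since $\ell(A/\mathfrak n^{n+1})=\binom{n+d}{d}$.
\item[(F2)] (Auslander--Buchsbaum.) For a finitely generated module $L\neq0$ over a regular local ring $A'$, such as $A_{\mathfrak p}$, we have $\operatorname{pd}L+\operatorname{depth}L=\dim A'$. If $\operatorname{pd}L\le1$ and $\operatorname{Ext}^1_{A'}(L,A')=0$, then $L$ is free: for a minimal resolution $0\to F_1\to F_0\to L\to0$ the dual map $F_0^*\to F_1^*$ is onto and has entries in the maximal ideal, so $F_1=0$ by Nakayama's lemma.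
\item[(F3)] (Matlis and local duality.) $E=H^d_{\mathfrak n}(A)$ is the injective hull of $K$, and $\operatorname{Hom}_A(E,E)=A$. The functor $(-)^\vee=\operatorname{Hom}_A(-,E)$ is exact, preserves lengths and annihilators, and every nonzero element of a module $L$ has nonzero image under some element of $L^\vee$. Moreover $H^i_{\mathfrak n}(N)\cong\operatorname{Ext}^{d-i}_A(N,A)^\vee$, and $\operatorname{depth}N$ is the least $i$ with $H^i_{\mathfrak n}(N)\ne0$. If $T$ is a local ring finite over $A$, then $H^i_{\mathfrak m_T}(T)=H^i_{\mathfrak n}(T)$.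
\item[(F4)] $H^d_{\mathfrak n}(N)=N\otimes_AE=\varinjlim_n N/(x_1^n,\dots,x_d^n)N$, with transition maps given by multiplication by $\xi$. The class $\eta\in E$ of $1\in A/\mathfrak n$ generates the socle of $E$, so $\operatorname{Ann}\eta=\mathfrak n$; and $u\otimes\eta$ is the class of $u\in N/\mathfrak nN$.
\end{enumerate}

The first lemma translates Serre's conditions on a ring into conditions on an $A$-module.

\begin{lemma}\label{lem:height}
Let $T$ be a complete equidimensional local ring that is a finite extension of $A$. Let $P$ be a prime of $T$ and $\mathfrak p=P\cap A$. Then $\operatorname{ht}P=\operatorname{ht}\mathfrak p$, and $T_P$ is Cohen--Macaulay if $T_{\mathfrak p}$ is free over $A_{\mathfrak p}$. The ring $T$ satisfies $(S_k)$ if and only if $\operatorname{depth}_{A_{\mathfrak p}}T_{\mathfrak p}\ge\min(k,\operatorname{ht}\mathfrak p)$ for all primes $\mathfrak p$ of $A$.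
\end{lemma}

\begin{proof}
Choose a minimal prime $P_0\subset P$ with $\operatorname{ht}P=\operatorname{ht}P/P_0$. The complete local domain $T/P_0$ is catenary, and it has dimension $d$ by equidimensionality. So $\operatorname{ht}P=d-\dim T/P=d-\dim A/\mathfrak p=\operatorname{ht}\mathfrak p$, the middle equality because $T/P$ is a finite extension of $A/\mathfrak p$.

The ring $T_{\mathfrak p}$ is semilocal, its maximal ideals are the primes $P_1,\dots,P_r$ over $\mathfrak p$, and $\mathfrak pT_{P_j}$ is $P_jT_{P_j}$-primary. The module $H^i_{\mathfrak p}(T_{\mathfrak p})$ is supported on these maximal ideals, so it is the direct sum of its localizations $H^i_{P_j}(T_{P_j})$. Hence $\operatorname{depth}_{A_{\mathfrak p}}T_{\mathfrak p}=\min_j\operatorname{depth}T_{P_j}$. Since each $P_j$ has height $\operatorname{ht}\mathfrak p$, the last assertion follows; and if $T_{\mathfrak p}$ is free, then $\operatorname{depth}T_P\ge\operatorname{ht}\mathfrak p=\operatorname{ht}P$.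
\end{proof}

The second lemma compares two systems of parameters.

\begin{lemma}\label{lem:det}
Let $T$ be a Cohen--Macaulay local ring of dimension $d$, let $\mathbf y=y_1,\dots,y_d$ and $\mathbf z=z_1,\dots,z_d$ be systems of parameters with $z_i=\sum_jD_{ij}y_j$, and let $\delta=\det(D_{ij})$. Then $(\mathbf z):\delta=(\mathbf y)$. In particular, for $a\ge0$ and $b\ge1$,
\[
(y_1^{a+b},\dots,y_d^{a+b}):(y_1\cdots y_d)^a=(y_1^b,\dots,y_d^b).
\]
\end{lemma}

\begin{proof}
The Koszul complexes on $\mathbf z$ and $\mathbf y$ are free resolutions of $T/(\mathbf z)$ and $T/(\mathbf y)$, and the exterior powers of $(D_{ij})$ form a chain map lifting the surjection $T/(\mathbf z)\to T/(\mathbf y)$. In degree $d$ it is multiplication by $\delta$. Applying $\operatorname{Hom}_T(-,T)$ identifies $\operatorname{Ext}^d_T(T/(\mathbf y),T)\to\operatorname{Ext}^d_T(T/(\mathbf z),T)$ with a map $T/(\mathbf y)\to T/(\mathbf z)$ given by multiplication by $\delta$; in particular $\delta(\mathbf y)\subset(\mathbf z)$. Its kernel is a quotient of $\operatorname{Ext}^{d-1}_T((\mathbf y)/(\mathbf z),T)$,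 which vanishes because $(\mathbf y)/(\mathbf z)$ has finite length and $\operatorname{depth}T=d$. The last formula is the case of a diagonal matrix.
\end{proof}

\section{Splitting off the free part}\label{sec:split}

In this section and the next, $R$ is an excellent, reduced, equidimensional local ring of characteristic $p$ and dimension $d\ge1$, and $Q=(x_1,\dots,x_d)$ is a parameter ideal. A power series subring is available only in $\widehat R$, so we first check that completion loses nothing. This is where excellence is used.

\begin{lemma}\label{lem:complete}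
The ring $\widehat R$ is reduced and equidimensional, it satisfies $(S_k)$ if and only if $R$ does, and $(Q\widehat R)^*=Q^*\widehat R$. In particular $\ell(R/Q^*)=\ell(\widehat R/(Q\widehat R)^*)$.
\end{lemma}

\begin{proof}
Since $R$ is excellent, $R\to\widehat R$ is flat with regular fibers. Hence $\widehat R$ is reduced, and it satisfies $(S_k)$ if $R$ does \cite[Thm.~23.9]{Mat}. Conversely, let $\mathfrak q$ be a prime of $R$ and $P$ a prime of $\widehat R$ minimal over $\mathfrak q\widehat R$. Then $R_{\mathfrak q}\to\widehat R_P$ is flat and local with zero-dimensional closed fiber, so the two rings have the same depth and the same dimension, and $(S_k)$ descends. Since $R$ is universally catenary, Ratliff's theorem \cite[Thm.~31.7]{Mat} says that $\widehat R/\mathfrak q\widehat R$ is equidimensional for every prime $\mathfrak q$ of $R$. A minimal prime $P_0$ of $\widehat R$ contracts, by going-down, to a minimal prime $\mathfrak q$ of $R$, so $\dim\widehat R/P_0=\dim R/\mathfrak q=d$.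

As $R$ is reduced, $R^\circ$ consists of nonzerodivisors. These remain nonzerodivisors in $\widehat R$, so $R^\circ\subset\widehat R^\circ$ and $Q^*\widehat R\subset(Q\widehat R)^*$. For the reverse inclusion, the multiplier in $\widehat R^\circ$ has to be replaced by one in $R^\circ$. By \cite[Thm.~6.1]{HH}, $R$ has a completely stable test element; in particular there is $c\in R^\circ$ with $cu^q\in I^{[q]}$ for all $q$ whenever $I$ is an ideal of $\widehat R$ and $u\in I^*$. Let $J=(Q\widehat R)^*\cap R$. For $u\in J$ we get $cu^q\in Q^{[q]}\widehat R\cap R=Q^{[q]}$ for all $q$, so $J\subset Q^*$. Since $R/Q=\widehat R/Q\widehat R$, an ideal of $\widehat R$ containing $Q\widehat R$ is generated by its contraction. Thus $(Q\widehat R)^*=J\widehat R\subset Q^*\widehat R$.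
\end{proof}

Let $K\subset\widehat R$ be a coefficient field. Since $\widehat R/Q\widehat R$ has finite length, $\widehat R$ is finite over the image of the power series ring in $d$ variables over $K$ that map to the $x_i$. This image has dimension $d$, so the map is injective, and we obtain $A=K[[x_1,\dots,x_d]]\subset\widehat R$ with $\mathfrak n\widehat R=Q\widehat R$. The residue fields agree, so lengths over $A$ and over $\widehat R$ agree. Therefore
\begin{equation}\label{eq:dict}
e_i(Q)=e_i(\widehat R),\qquad e_0(Q)=\operatorname{rank}_A\widehat R,\qquad \ell(R/Q)=\mu_A(\widehat R),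
\end{equation}
where $\mu_A$ is the minimal number of generators. If $P_0$ is a minimal prime of $\widehat R$, then $\dim A/(P_0\cap A)=d$, so $P_0\cap A=0$. As $\widehat R$ is reduced, its zerodivisors are the elements of the minimal primes. Hence $\widehat R$ is a torsion-free $A$-module and $A\setminus\{0\}\subset\widehat R^\circ$. Splitting off free summands as long as possible, we write
\begin{equation}\label{eq:split}
\widehat R=A^f\oplus M\quad\text{as $A$-modules, where $M$ has no nonzero free summand.}
\end{equation}
By (F2), $R$ is Cohen--Macaulay if and only if $\widehat R$ is $A$-free, that is, if and only if $M=0$: a summand of a free module over a local ring is free.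

The decomposition \eqref{eq:split} ignores the multiplication of $\widehat R$, and tight closure does not. The bridge is the top local cohomology: an element of $M$ is first shown to satisfy a relation $\xi^nu\in(x_1^{n+1},\dots,x_d^{n+1})\widehat R$, which would give $u\in Q\widehat R$ if $\widehat R$ were free, and then Frobenius lets us cancel $\xi^n$ up to a fixed multiplier.

\begin{proposition}\label{prop:key}
For any decomposition \eqref{eq:split}, $M\subset(Q\widehat R)^*$. Hence $\ell(R/Q^*)\le f$ and $e_0(Q)-\ell(R/Q^*)\ge\operatorname{rank}_AM$.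
\end{proposition}

\begin{proof}
Let $u\in M$. Suppose that $u\otimes\eta\ne0$ in $M\otimes_AE$. By (F3) there is $\psi\colon M\otimes E\to E$ with $\psi(u\otimes\eta)\ne0$. Since $\operatorname{Hom}_A(M\otimes E,E)=\operatorname{Hom}_A(M,\operatorname{Hom}_A(E,E))=\operatorname{Hom}_A(M,A)$, there is $g\colon M\to A$ with $\psi(m\otimes e)=g(m)e$. Then $g(u)\eta\ne0$, so $g(u)$ is a unit, $g$ is a split surjection, and $M$ has a free summand. This contradiction shows that $u\otimes\eta=0$, and (F4) gives $n$ with $\xi^nu\in(x_1^{n+1},\dots,x_d^{n+1})\widehat R$.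

Let $F\subset\widehat R$ be the free $A$-submodule spanned by a maximal linearly independent set. Then $\widehat R/F$ is a finitely generated torsion module, so $a\widehat R\subset F$ for some $0\ne a\in A$. Taking $q$-th powers of the relation and multiplying by $a$ gives
\[
\xi^{nq}\,(au^q)\in\bigl(x_1^{(n+1)q},\dots,x_d^{(n+1)q}\bigr)F,\qquad au^q\in F .
\]
Applying Lemma~\ref{lem:det} over $A$ to each coordinate in a basis of $F$, we get $au^q\in(x_1^q,\dots,x_d^q)F\subset(Q\widehat R)^{[q]}$ for all $q$. The element $a\in\widehat R^\circ$ does not depend on $q$, so $u\in(Q\widehat R)^*$.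

Now $M+\mathfrak n\widehat R\subset(Q\widehat R)^*$ and $\widehat R/(M+\mathfrak n\widehat R)\cong K^f$, so $\ell(R/Q^*)\le f$ by Lemma~\ref{lem:complete}. Finally $e_0(Q)=f+\operatorname{rank}M$ by \eqref{eq:dict}.
\end{proof}

Formula \eqref{eq:delta} follows from \eqref{eq:dict} and (F1), and its first term is nonnegative by the proposition. To pass from one parameter ideal to all of them we need one more lemma.

\begin{lemma}\label{lem:one}
If $R$ is Cohen--Macaulay and $Q^*=Q$, then $R$ is $F$-rational.
\end{lemma}

\begin{proof}
Let $Q_n=(x_1^n,\dots,x_d^n)R$. We first show $Q_n^*=Q_n$. The monomials with all exponents less than $n$ form a $K$-basis of $A/(x_1^n,\dots,x_d^n)$, so the socle of this ring is spanned by $\xi^{n-1}$. As $\widehat R$ is $A$-free, $Q_n\widehat R:_{\widehat R}\mathfrak n=Q_n\widehat R+\xi^{n-1}\widehat R$, and contracting to $R$ gives $Q_n:Q=Q_n+\xi^{n-1}R$. If $Q_n^*\ne Q_n$, the module $Q_n^*/Q_n$ has a nonzero socle, so there is $u\in Q_n^*\setminus Q_n$ with $\mathfrak mu\subset Q_n$. Then $u\in Q_n:Q$, and after subtracting an element of $Q_n$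 we have $u=\xi^{n-1}w$. From $c\,\xi^{(n-1)q}w^q\in(x_1^{nq},\dots,x_d^{nq})$ and Lemma~\ref{lem:det} we get $cw^q\in Q^{[q]}$ for $q\gg0$. So $w\in Q^*=Q$ and $u\in\xi^{n-1}Q\subset Q_n$, a contradiction.

Let $Q'=(y_1,\dots,y_d)$ be any parameter ideal. Choose $n$ with $Q_n\subset Q'$, write $x_i^n=\sum_jD_{ij}y_j$ and $\delta=\det(D_{ij})$; then $Q_n:\delta=Q'$ by Lemma~\ref{lem:det}. If $u\in Q'^*$, say $cu^q=\sum_jr_jy_j^q$, then $c(\delta u)^q=\sum_jr_j(\delta y_j)^q\in Q_n^{[q]}$. So $\delta u\in Q_n^*=Q_n$ and $u\in Q'$.
\end{proof}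

\begin{proof}[Proof of Theorem~\ref{thm:B}]
(i) The inequality is part of Proposition~\ref{prop:key}. If equality holds for $Q$, then $\operatorname{rank}M=0$, and $M=0$ because $M$ is torsion-free. So $R$ is Cohen--Macaulay and $\ell(R/Q)=e_0(Q)=\ell(R/Q^*)$ by \eqref{eq:dict}. Thus $Q=Q^*$, and $R$ is $F$-rational by Lemma~\ref{lem:one}. Conversely, if $R$ is $F$-rational, then for every $Q$
\[
\ell(R/Q)=\ell(R/Q^*)\le e_0(Q)=\operatorname{rank}_A\widehat R\le\mu_A(\widehat R)=\ell(R/Q),
\]
so equality holds for all $Q$. In particular, an $F$-rational ring $R$ is Cohen--Macaulay.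

(ii) By Lemmas~\ref{lem:complete} and~\ref{lem:height}, $\operatorname{depth}_{A_{\mathfrak p}}\widehat R_{\mathfrak p}\ge\min(k,\operatorname{ht}\mathfrak p)$ for all $\mathfrak p$, and the direct summand $M$ inherits this bound. A finitely generated module over the regular local ring $A$ with this property is a $k$-th syzygy \cite[Thm.~3.8]{EG2}: there is an exact sequence $0\to M\to F_{k-1}\to\dots\to F_0$ with finitely generated free modules $F_i$. The syzygy theorem of Evans and Griffith \cite{EG1} states, for a regular local ring containing a field, that a nonfree $k$-th syzygy has rank at least $k$. As $R$ is not Cohen--Macaulay, $M\ne0$, and $M$ is not free. So $\operatorname{rank}M\ge k$, and Proposition~\ref{prop:key} applies. (For $k=2$ the rank bound is elementary: a second syzygy is reflexive, and a reflexive module of rank one over a unique factorization domain is free.)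

(iii) Here $M=0$, so $e_1(Q)=0$ and $e_0(Q)=\ell(R/Q)$ by \eqref{eq:dict} and (F1). Thus $\Delta(Q)=\ell(Q^*/Q)\ge0$, and by Lemma~\ref{lem:one} it vanishes for some $Q$ if and only if $R$ is $F$-rational, in which case it vanishes for all $Q$. If $R$ satisfies $(S_2)$ and $d\le2$, then $\operatorname{depth}R\ge\min(2,d)=d$.
\end{proof}

\begin{remark}
Reducedness and equidimensionality made $\widehat R$ torsion-free over $A$, and part (i) needs both. In $R=k[[x,y]]/(x^2,xy)$ with $Q=(y)$ we have $e_0(Q)=1$, and $x\in Q^*\setminus Q$ since $x^q=0$; so equality holds but $R$ is not $F$-rational. In $R=k[[x,y,z]]/(xy,xz)$ with $Q=(y-x^n,z)$, only the component $R/(x)=k[[y,z]]$ contributes to the multiplicity, so $e_0(Q)=1$. The surjection $R\to k[[x]]$ sends $R^\circ$ to nonzero elements, and comparing orders in $x$ shows that it sends $Q^*$ into $(x^n)$; so $\ell(R/Q^*)\ge n$.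
\end{remark}

\section{The modules $M_s$ and Theorem~\ref{thm:C}}\label{sec:C}

By \eqref{eq:delta}, a counterexample needs a module $M$ of small rank and good depth with $-e_1(M)$ large. For depth $d-1$ and freeness on the punctured spectrum, the least rank allowed by the syzygy theorem is $d-1$. For $d\ge2$ and $s\ge1$ put
\[
v=(x_1^s,\dots,x_d^s)\in A^d,\qquad M_s=A^d/Av .
\]
For $d=2$ this is the ideal $I$ of Example~\ref{ex:two}.

\begin{lemma}\label{lem:Ms}
\begin{enumerate}
\item[(a)] $e_0(M_s)=d-1$ and $e_1(M_s)=-s$; hence $e_0(A\oplus M_s)=d$ and $e_1(A\oplus M_s)=-s$.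
\item[(b)] $M_s$ has no nonzero free summand.
\item[(c)] $\operatorname{depth}M_s=d-1$, $\operatorname{Ext}^1_A(M_s,A)\cong A/(x_1^s,\dots,x_d^s)$, and $(M_s)_{\mathfrak p}$ is free over $A_{\mathfrak p}$ for every prime $\mathfrak p\ne\mathfrak n$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $n\ge s$. For $a\in A$ we have $av\in\mathfrak n^{n+1}A^d$ if and only if $a\in\mathfrak n^{n+1-s}$, since orders of power series add. Therefore
\[
\ell(M_s/\mathfrak n^{n+1}M_s)=\ell(A^d/\mathfrak n^{n+1}A^d)-\ell(A/\mathfrak n^{n+1-s})=d\binom{n+d}{d}-\binom{n+d-s}{d}.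
\]
Writing $t=1-(1-t)$ gives $t^s(1-t)^{-d-1}=\sum_i(-1)^i\binom si(1-t)^{i-d-1}$. The terms with $i>d$ are polynomials of degree less than $s$, so the coefficients of $t^n$ give $\binom{n+d-s}{d}=\sum_{i=0}^d(-1)^i\binom si\binom{n+d-i}{d-i}$. Hence $e_0(M_s)=d-1$ and $e_i(M_s)=-\binom si$ for $1\le i\le d$.

(b) A free summand gives a surjection $M_s\to A$, that is, elements $a_1,\dots,a_d\in A$ with $\sum a_ix_i^s=0$ and some $a_i$ a unit. Then $x_i^s\in(x_j^s:j\ne i)$, which fails after setting $x_j=0$ for $j\ne i$.

(c) The sequence $0\to A\xrightarrow{v}A^d\to M_s\to0$ is a minimal free resolution. So $\operatorname{pd}M_s=1$, the depth follows from (F2), and dualizing gives the $\operatorname{Ext}$ module. That module vanishes after localizing at $\mathfrak p\neq\mathfrak n$, so $(M_s)_{\mathfrak p}$ is free by (F2).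
\end{proof}

The margin $\operatorname{rank}M_s+e_1(M_s)=d-1-s$ is positive for $s=1$ and $d\ge3$. Theorem~\ref{thm:C} holds because the condition $QH=0$ leaves room for $M_1$ only.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Keep the notation of Section~\ref{sec:split}, and put $N=\operatorname{Ext}^1_A(\widehat R,A)=\operatorname{Ext}^1_A(M,A)$. Local cohomology does not change under completion, so $H\cong N^\vee$ by (F3).

\emph{The case $d=3$.} If $R$ satisfies $(S_2)$, Lemmas~\ref{lem:complete} and~\ref{lem:height} give $\operatorname{depth}\widehat R\ge2$, so $H^0_{\mathfrak m}(R)=H^1_{\mathfrak m}(R)=0$, and $\operatorname{depth}_{A_{\mathfrak p}}\widehat R_{\mathfrak p}\ge\operatorname{ht}\mathfrak p$ for $\mathfrak p\ne\mathfrak n$, as such primes have height at most $2$. By (F2), $\widehat R_{\mathfrak p}$ is free, so $N_{\mathfrak p}=0$; thus $N$ and $H$ have finite length. Conversely, under the cohomological hypotheses $\operatorname{depth}_A\widehat R\ge2$, so $\operatorname{pd}_A\widehat R\le1$, and $N_{\mathfrak p}=0$ for $\mathfrak p\ne\mathfrak n$. By (F2), $\widehat R_{\mathfrak p}$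 is free for these $\mathfrak p$, and the same two lemmas show that $R$ satisfies $(S_2)$.

\emph{The structure of $M$.} Let $d\ge3$. Since $\operatorname{depth}_A\widehat R\ge d-1$, there is a minimal resolution $0\to A^b\xrightarrow{\alpha}A^a\to M\to0$. Dualizing gives an exact sequence $A^a\xrightarrow{\alpha^T}A^b\to N\to0$ with $\operatorname{im}\alpha^T\subset\mathfrak nA^b$, so $b=\mu_A(N)$. Now assume $QH=0$. Then $\mathfrak nN=0$ and $\ell(N)=h$, so $N\cong K^h$, $b=h$, and $\operatorname{im}\alpha^T=\mathfrak nA^h$. Let $\varepsilon_1,\dots,\varepsilon_h$ be the standard basis of $A^h$, and choose $g_{ij}\in A^a$ with $\alpha^T(g_{ij})=x_i\varepsilon_j$. The elements $x_i\varepsilon_j$ give a basis of $\mathfrak nA^h/\mathfrak n^2A^h$, so the $g_{ij}$ are linearly independent modulo $\mathfrak nA^a$ and extend to a basis of $A^a$. Subtracting combinations of the $g_{ij}$, we may assume that the other $a-dh$ basis vectors map to $0$. In the dual basis, $\alpha$ is the sum of $h$ copies of $A\xrightarrow{(x_1,\dots,x_d)}A^d$ and of $0\to A^{a-dh}$, so $M\cong M_1^{\oplus h}\oplus A^{a-dh}$.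 Since $M$ has no free summand, $M\cong M_1^{\oplus h}$.

\emph{Conclusion.} By \eqref{eq:delta}, Lemma~\ref{lem:Ms}(a) and Proposition~\ref{prop:key},
\[
\Delta(Q)=\bigl(f-\ell(R/Q^*)\bigr)+(d-1)h-h\ge(d-2)h .
\]
If $\Delta(Q)=0$, then $h=0$ because $d\ge3$; so $R$ is Cohen--Macaulay, and $F$-rational by Theorem~\ref{thm:B}(iii). If $R$ is $F$-rational, it is Cohen--Macaulay and $\Delta(Q)=\ell(Q^*/Q)=0$.
\end{proof}

\begin{remark}\label{rem:buchs}
The resolution of $M$ exists whenever $\operatorname{depth}R\ge d-1$, for any $d$, and together with \eqref{eq:dict} it gives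
\[
\ell(R/Q)-e_0(Q)=(f+a)-(f+a-b)=\ell(N/\mathfrak nN)=\ell(0:_HQ).
\]
Suppose that $H$ has finite length $h$. The value $h$ is attained by $Q=(x_1^n,\dots,x_d^n)$ for $n\gg0$, so $R$ is Buchsbaum if and only if $QH=0$ for all $Q$. For $d=3$, Theorem~\ref{thm:C} therefore contains the Buchsbaum case of the Question. For $d=2$ the margin $(d-2)h$ vanishes: the ring of Example~\ref{ex:two} with $s=1$ has $h=1$ by Lemma~\ref{lem:Ms}(c), so it is Buchsbaum, and $(S_2)$ cannot be dropped from part (b) even for Buchsbaum rings.
\end{remark}

\section{A domain structure on $A\oplus M_s$: proof of Theorem~\ref{thm:A}}\label{sec:A}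

The module $A\oplus M_s$ becomes a ring if all products in $M_s$ are declared to be zero, but that ring is not reduced. Instead we place $M_s$ inside a domain that is free of rank $d$ over $A$, and shrink it until products are under control. Let
\[
A=k[[x_1,\dots,x_d]]\subset B=k[[\theta,x_2,\dots,x_d]],\qquad x_1=\theta^d .
\]
Then $B=A\oplus B'$, where $B'$ is free over $A$ with basis $\theta,\dots,\theta^{d-1}$.

\emph{Embedding $M_s$ in $B'$.} Define
\[
\varphi\colon A^d\to B',\qquad \varphi(w)=\sum_{i=1}^{d-1}(x_d^sw_i-x_i^sw_d)\,\theta^i,\qquad M'=\operatorname{im}\varphi .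
\]
We have $\varphi(v)=0$. If $\varphi(w)=0$, then $x_d^sw_1=x_1^sw_d$, so $w_d=x_d^st$ for some $t\in A$ by unique factorization; then $x_d^sw_i=x_i^sx_d^st$ gives $w_i=x_i^st$ for all $i$. So $\ker\varphi=Av$ and $M'\cong M_s$. The first $d-1$ basis vectors map to the $x_d^s\theta^i$, so $x_d^sB'\subset M'\subset B'$.

\emph{The ring.} In Example~\ref{ex:two} products of elements of $B'$ lay in $A$. Now they have components in $B'$, and $A\oplus M'$ need not be a ring. For $d=3$ and $(x_1,x_2,x_3)=(x,y,z)$, the coefficient of $\theta^2$ in an element of $M'$ lies in $(y^s,z^s)$, while in the square of $x^s\theta+y^s\theta^2\in M'$ it equals $x^{2s}$. Multiplying by $x_d^s$ repairs this without changing the module. Put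
\[
W=x_d^sM'\cong M_s,\qquad R=A\oplus W\subset B .
\]
Then $x_d^{2s}B'\subset W\subset x_d^sB'$, hence
\[
W\cdot W\subset x_d^{2s}B=x_d^{2s}A\oplus x_d^{2s}B'\subset R ,
\]
and $R$ is a subring of $B$. Over $A$ it is generated by $x_d^{2s}\theta^i$ for $1\le i\le d-1$ and by $x_d^s\sum_{i<d}x_i^s\theta^i$; for $d=3$ and $s=3,2$ these are the generators displayed after Theorem~\ref{thm:A}.

\emph{Local structure.} The ring $R$ is a domain, finite over $A$, so $\dim R=d$. Since $B$ is local and integral over $R$, the ring $R$ is local with $\mathfrak m_R=\mathfrak m_B\cap R$; being local and finite over $A$, it is complete, hence excellent. As $W\subset x_dB\subset\mathfrak m_B$, we get $\mathfrak m_R=\mathfrak n\oplus W$, and the residue field is $k$. By Lemma~\ref{lem:Ms}(c), $\operatorname{depth}R=\operatorname{depth}_A(A\oplus M_s)=d-1$, and $R_{\mathfrak p}$ is free over $A_{\mathfrak p}$ for $\mathfrak p\ne\mathfrak n$. A prime $P\ne\mathfrak m_R$ contracts to a prime $\mathfrak p\ne\mathfrak n$, so $R_P$ is Cohen--Macaulay by Lemma~\ref{lem:height}. Thus $R$ satisfies $(S_{d-1})$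 and is not Cohen--Macaulay, and therefore not $F$-rational. Here $d\ge3$ is what gives $(S_2)$.

\emph{The ideal $Q$.} Let $Q=(x_1,\dots,x_d)R$. Since $Q^{n+1}=\mathfrak n^{n+1}R$ and lengths over $R$ and $A$ agree, Lemma~\ref{lem:Ms}(a) gives $e_0(Q)=d$ and $e_1(Q)=-s$. Since $x_d^{2s}B\subset R$ and $W\subset x_dB$, \eqref{eq:contract} gives $W\subset Q^*$. So $\mathfrak m_R=\mathfrak n+W\subset Q^*\ne R$, that is, $Q^*=\mathfrak m_R$, and $\Delta(Q)=d-1-s$.

\emph{The ideal $Q'$.} Let $Q'=(x_1^s,\dots,x_d^s)R$. We have $H^i_{\mathfrak m_R}(R)=0$ for $i<d-1$, and by (F3) and Lemma~\ref{lem:Ms}(c) the module $H=H^{d-1}_{\mathfrak m_R}(R)$ is the Matlis dual of $A/(x_1^s,\dots,x_d^s)$. It has length $s^d$ and is annihilated by $Q'$. Theorem~\ref{thm:C} gives $\Delta(Q')\ge(d-2)s^d>0$. For $s=d-1$ we obtain $\Delta(Q)=0<\Delta(Q')$, and Theorem~\ref{thm:A} is proved. \hfill$\square$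

\begin{remark}
For $s\ge2$ the ideal $Q$ does not annihilate $H$, so $R_{d,s}$ is not Buchsbaum by Remark~\ref{rem:buchs}. No $R_{d,s}$ is normal: $\theta=(x_d^{2s}\theta)/x_d^{2s}$ lies in the fraction field and is integral over $R_{d,s}$, but $\theta\notin R_{d,s}$.
\end{remark}

\section{Normal examples from triple planes: proof of Theorem~\ref{thm:D}}\label{sec:D}

A normal ring cannot be obtained by shrinking a larger ring with the same fraction field, so we look for $A\oplus M_s$ as the section ring of a smooth surface. For $d=3$ the module $M_s$ corresponds to a vector bundle $G$ of rank two on $\mathbb P^2$, and we need a smooth triple cover $\rho\colon D\to\mathbb P^2$ such that $\rho_*\mathcal O_D$ is the sum of $\mathcal O$ and a twist of $G$. A divisor of degree three on the fibers of $\mathbb P(G)$ produces a twist of the dual $G^\vee$, and in rank two $G^\vee$ is a twist of $G$.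

In this section $k$ is algebraically closed, $A_0=k[x,y,z]$ is the homogeneous coordinate ring of $\mathbb P^2$, $\mathfrak n_0=(x,y,z)$, and $\mathcal O(n)=\mathcal O_{\mathbb P^2}(n)$. Recall that $H^1(\mathcal O(n))=0$ for all $n$ and $H^2(\mathcal O(n))=0$ for $n\ge-2$.

\emph{The bundle.} Define $G$ by
\begin{equation}\label{eq:G}
0\to\mathcal O(-s)\xrightarrow{(x^s,\,y^s,\,z^s)}\mathcal O^3\to G\to0 .
\end{equation}
The three forms have no common zero, so $G$ is locally free of rank two, with $\det G=\mathcal O(s)$. The perfect pairing $G\otimes G\to\det G$ gives $G^\vee\cong G(-s)$. Twisting \eqref{eq:G} and using $H^1(\mathcal O(n-s))=0$, we find that $\bigoplus_nH^0(G(n))$ is the graded module $L=A_0^3/A_0(x^s,y^s,z^s)$, generated in degree $0$. The surjection $\mathcal O^3\to G$ embeds $P=\mathbb P(G)=\mathbf{Proj}\operatorname{Sym}G$ in $\mathbb P^2\times\mathbb P^2$ as the hypersurface $x^sw_1+y^sw_2+z^sw_3=0$, with $\mathcal O_P(1)=\mathcal O(0,1)|_P$. The first projection $\pi\colon P\to\mathbb P^2$ is a $\mathbb P^1$-bundle, so $P$ is a smooth irreducible threefold,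 and $\pi_*\mathcal O_P(1)=G$.

\emph{The surface.} Let $V$ be the space of forms of bidegree $(1,3)$. It embeds $\mathbb P^2\times\mathbb P^2$, hence $P$, in a projective space whose hyperplanes correspond to the lines in $V$. Let $D\subset P$ be the zero scheme of a general element of $V$. By Bertini's theorem for hyperplane sections, valid in every characteristic \cite[II.8.18]{Har}, $D$ is a smooth surface. We claim that $D$ contains no fiber of $\pi$. The fiber over a point $a$ is a line $\Lambda_a$ in the $w$-plane. The products of a linear form in $x,y,z$ not vanishing at $a$ with the cubics in $w$ restrict onto $H^0(\Lambda_a,\mathcal O(3))$, which has dimension $4$. So the forms vanishing on $\Lambda_a$ form a subspace of codimension $4$ in $V$, and the pairs $(a,[\Phi])$ with $\Phi|_{\Lambda_a}=0$ form a closed subvariety of dimension $2+(\dim V-1)-4$ in the product of $\mathbb P^2$ with the space of lines in $V$. Its image in the second factor is a proper closed subset. Hence $\rho=\pi|_D$ is proper with finite fibers, that is, finite.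

\emph{The direct image.} Apply $\pi_*$ to $0\to\mathcal O_P(-3)\otimes\pi^*\mathcal O(-1)\to\mathcal O_P\to\mathcal O_D\to0$. By \cite[III, Ex.~8.4]{Har}, $\pi_*\mathcal O_P(-3)=0$, $\pi_*\mathcal O_P=\mathcal O$, $R^1\pi_*\mathcal O_P=0$ and $R^1\pi_*\mathcal O_P(-3)\cong G^\vee\otimes(\det G)^{-1}\cong G(-2s)$. With the projection formula we obtain
\[
0\to\mathcal O\to\rho_*\mathcal O_D\to G(-2s-1)\to0 .
\]
The class of this extension lies in $H^1(G^\vee(2s+1))=H^1(G(s+1))$. Twisting \eqref{eq:G} by $s+1$ places this group between $H^1(\mathcal O(s+1))^3=0$ and $H^2(\mathcal O(1))=0$, so the sequence splits. With $\mathcal L=\rho^*\mathcal O(1)$ we get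
\[
S:=\bigoplus_{n\in\mathbb Z}H^0(D,\mathcal L^n)=\bigoplus_{n\in\mathbb Z}H^0\bigl(\mathbb P^2,\rho_*\mathcal O_D\otimes\mathcal O(n)\bigr)\cong A_0\oplus L(-2s-1)
\]
as graded $A_0$-modules. Thus $S$ is a finite $A_0$-algebra, $S_n=0$ for $n<0$, and $S_0=k$.

\emph{The local ring.} The ring $S/\mathfrak n_0S$ is graded, finite-dimensional over $k$, and equal to $k$ in degree $0$, so $S_+=\bigoplus_{n>0}S_n$ is the only prime of $S$ over $\mathfrak n_0$. Let $R=S_{S_+}=S\otimes_{A_0}(A_0)_{\mathfrak n_0}$ and $Q=(x,y,z)R$. The ring $R$ is essentially of finite type over $k$, hence excellent, with residue field $k$. With $A=k[[x,y,z]]$ we have $\widehat R\cong A\oplus M_s$ as $A$-modules, so $\dim R=3$ and $\operatorname{depth}R=2$ by Lemma~\ref{lem:Ms}(c); in particular $R$ is not Cohen--Macaulay.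

A prime of $R$ other than the maximal ideal misses one of $x,y,z$, say $x$. Let $D_x\subset D$ be the open set where $x\ne0$; it is affine because $\rho$ is finite. A regular function on $D_x$ extends to a section of $\mathcal L^n$ after multiplication by $x^n$ for $n\gg0$, and a section of $\mathcal L^n$ vanishing on $D_x$ is killed by a power of $x$. So the degree zero part of $S_x$ is $\Gamma(D_x,\mathcal O_D)$, and $S_x=\Gamma(D_x,\mathcal O_D)[x,x^{-1}]$ because $x$ is a unit of degree one. This ring is regular, as $D$ is smooth. Hence $R$ is regular on the punctured spectrum: it has an isolated singularity. Since $\dim R=3$ and $\operatorname{depth}R=2$, the ring $R$ is regular in codimension one and satisfies $(S_2)$, so it is normal by Serre's criterion, and a normal local ring is a domain.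

\emph{The invariants.} By \eqref{eq:dict} and Lemma~\ref{lem:Ms}(a), $e_0(Q)=3$ and $e_1(Q)=-s$. No larger birational ring is available for \eqref{eq:contract}, and this is where Proposition~\ref{prop:key} is needed. By Lemma~\ref{lem:Ms}(b), $\widehat R\cong A\oplus M_s$ is a decomposition \eqref{eq:split} with $f=1$, so $\ell(R/Q^*)\le1$. As $Q^*\ne R$, we have $\ell(R/Q^*)=1$ and $\Delta(Q)=3-1-s=2-s$. This proves Theorem~\ref{thm:D}. \hfill$\square$

\begin{thebibliography}{9}

\bibitem{EG1} Evans and Griffith, \emph{The syzygy problem}, Ann. of Math. 114 (1981).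

\bibitem{EG2} Evans and Griffith, \emph{Syzygies}.

\bibitem{Har} Hartshorne, II.8.18 and III, Ex.~8.4.

\bibitem{HH} Hochster and Huneke, \emph{$F$-regularity, test elements, and base change}, Trans. AMS 346 (1994).

\bibitem{HLQ} Duong Thi Huong, Nguyen Tuan Long, Pham Hung Quy, \emph{The vanishing of the first tight Hilbert coefficient for Buchsbaum rings}, arXiv:2401.06756 (2024).

\bibitem{Mat} Matsumura, \emph{Commutative Ring Theory}.

\end{thebibliography}
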